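\title{Two orthonormal bases whose union is not $\ell^1$-bounded}

\begin{abstract}
A subset $M$ of a separable infinite-dimensional Hilbert space is $\ell^1$-bounded if there is a Riesz basis $(h_n)$ with $\sup_{x\in M}\sum_n|\langle x,h_n\rangle|<\infty$. We construct two orthonormal bases whose union is not $\ell^1$-bounded. This proves the conjecture that the $\ell^1$-bounded sets are closed neither under finite unions nor under finite sums. The proof combines a double count with an uncertainty inequality for a pair of bases, and it uses only the lower frame inequality for $(h_n)$. We also show that the second basis can be taken arbitrarily close to the first, that a generic second basis has the same property, and that the underlying constant in dimension $N$ equals $N^{1/4}$ for tensor squares of flat unitary matrices and has order $\sqrt N$ in the worst case.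
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $H$ be an infinite-dimensional separable Hilbert space over $\mathbb K=\mathbb R$ or $\mathbb C$. A sequence $(h_n)_{n\in\mathbb N}$ in $H$ is a \emph{Riesz basis} if $h_n=Ru_n$ for an orthonormal basis $(u_n)$ of $H$ and a bounded invertible operator $R$ on $H$. A set $M\subseteq H$ is \emph{$\ell^1$-bounded} if there is a Riesz basis $(h_n)$ such that
\begin{equation}\label{eq:def}
\sup_{x\in M}\ \sum_{n}|\langle x,h_n\rangle|<\infty .
\end{equation}
The numbers $\langle x,h_n\rangle$ are the coefficients of $x$ in the dual Riesz basis $\tilde h_n=(R^*)^{-1}u_n$: applying $(R^*)^{-1}$ to $R^*x=\sum_n\langle R^*x,u_n\rangle u_n$ gives $x=\sum_n\langle x,h_n\rangle\tilde h_n$. These coefficients always lie in $\ell^2$. Condition \eqref{eq:def} asks for one Riesz basis in which all vectors of $M$ have absolutely summable coefficients, with a common bound.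

Subsets of $\ell^1$-bounded sets are $\ell^1$-bounded. A bounded subset of a finite-dimensional subspace $V$ is $\ell^1$-bounded: extend an orthonormal basis of $V$ to one of $H$ and apply the Cauchy--Schwarz inequality. An orthonormal basis $E$ is $\ell^1$-bounded: with $E$ itself as the Riesz basis the supremum in \eqref{eq:def} is $1$. The unit ball of $H$ is not $\ell^1$-bounded, because $x\mapsto(\langle x,h_n\rangle)_n$ maps $H$ onto $\ell^2$ (Lemma~\ref{lem:analysis}) and $\ell^2\neq\ell^1$.

For one fixed Riesz basis, the sets satisfying \eqref{eq:def} are closed under finite unions and under sums $M+N=\{x+y:x\in M,\ y\in N\}$. In the definition, however, the basis may depend on the set. If $M$ and $N$ are $\ell^1$-bounded, must $M\cup N$ and $M+N$ be $\ell^1$-bounded? It is known that the two closure properties are equivalent: a Riesz basis that serves $M\cup N$ serves $M+N$ by the triangle inequality, and in the other direction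
\begin{equation}\label{eq:sumunion}
M\cup N\subseteq (M\cup\{0\})+(N\cup\{0\}),
\end{equation}
where adjoining $0$ preserves $\ell^1$-boundedness. There is an argument for either guess. Riesz bases are as plentiful as invertible operators, and a third basis can succeed where the bases that serve $M$ and $N$ both fail (Example~\ref{ex:haar}). On the other hand, a vector cannot be concentrated in each of two bases that are far from parallel, and this should constrain any common basis. The conjecture that we prove comes from Heil and Yu \cite{HY}: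
\begin{quote}
\emph{The collection of $\ell^1$-bounded subsets of $H$ is not closed under finite unions or finite sums.}
\end{quote}

\begin{theorem}\label{thm:main}
There are orthonormal bases $E$ and $F$ of $H$ such that $E\cup F$ is not $\ell^1$-bounded. More strongly, if $(h_n)$ is any sequence in $H$ for which there is $a>0$ with $\sum_n|\langle x,h_n\rangle|^2\ge a|x|^2$ for all $x\in H$, then
\[
\sup_{x\in E\cup F}\ \sum_n|\langle x,h_n\rangle|=\infty .
\]
\end{theorem}

\begin{corollary}\label{cor:conj}
The collection of $\ell^1$-bounded subsets of $H$ is closed neither under finite unions nor under finite sums.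
\end{corollary}

\begin{proof}
The bases $E$ and $F$ of Theorem~\ref{thm:main} are $\ell^1$-bounded and their union is not. The sets $E\cup\{0\}$ and $F\cup\{0\}$ are $\ell^1$-bounded, and by \eqref{eq:sumunion} their sum contains $E\cup F$.
\end{proof}

The bases in Theorem~\ref{thm:main} are explicit and far apart. Neither feature is essential. Let $\mathcal U(H)$ be the group of unitary operators on $H$; when $\mathbb K=\mathbb R$, ``unitary'' means orthogonal.

\begin{theorem}\label{thm:near}
For every orthonormal basis $E$ of $H$ and every $\eta>0$ there is $U\in\mathcal U(H)$ with $\|U-I\|<\eta$ such that $E\cup UE$ is not $\ell^1$-bounded.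
\end{theorem}

\begin{theorem}\label{thm:generic}
For every orthonormal basis $E$ of $H$, the set $\{U\in\mathcal U(H): E\cup UE \text{ is $\ell^1$-bounded}\}$ is meager in the strong operator topology. So for generic $U$ the set $E\cup UE$ is not $\ell^1$-bounded.
\end{theorem}

All three theorems reduce to a lower bound for a constant $\kappa(E,F)$ attached to two orthonormal bases of a finite-dimensional space (Section~\ref{sec:kappa}). Theorem~\ref{thm:size} describes how large this constant is.

\medskip\noindent\textbf{Conventions.} We write $|\cdot|$ for the norm of $H$, $\ell^2$ and $\mathbb K^N$, $\|\cdot\|_1$ and $\|\cdot\|_\infty$ for the $\ell^1$ and $\ell^\infty$ norms of a sequence, and $(\varepsilon_n)$ for the standard basis of $\ell^2$. Inner products are linear in the first variable. The operator with matrix $(m_{lj})$ in a basis $(e_j)$ sends $e_j$ to $\sum_l m_{lj}e_l$. The Kronecker product $X\otimes Y$ of two matrices has as entries the products of an entry of $X$ and an entry of $Y$, and it satisfies $(X\otimes Y)(X'\otimes Y')=XX'\otimes YY'$ and $(X\otimes Y)^*=X^*\otimes Y^*$.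 We put
\[
Q=\frac1{\sqrt2}\begin{pmatrix}1&1\\1&-1\end{pmatrix},\qquad W_m=Q^{\otimes 2m}\quad(m\ge1).
\]
Since $Q$ is real and symmetric with $Q^2=I$, so is the Walsh matrix $W_m$; it is orthogonal of size $4^m$, and all its entries are $\pm2^{-m}$.

\section{Analysis operators and a factorization criterion}\label{sec:analysis}

The \emph{analysis operator} of a sequence $(h_n)$ is the map $x\mapsto(\langle x,h_n\rangle)_n$.

\begin{lemma}\label{lem:analysis}
The analysis operators of Riesz bases of $H$ are exactly the bounded invertible operators $S:H\to\ell^2$. In particular, for every Riesz basis there is $k\in\mathbb N$ with $k^{-1}|x|\le|Sx|\le k|x|$ for all $x\in H$.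
\end{lemma}

\begin{proof}
Fix an orthonormal basis $(u_n)$ and let $Y:H\to\ell^2$ be the unitary with $Yu_n=\varepsilon_n$. If $h_n=Ru_n$, then $\langle x,h_n\rangle=\langle R^*x,u_n\rangle=(YR^*x)_n$, so the analysis operator is $YR^*$, which is bounded and invertible. Conversely, if $S$ is bounded and invertible, then $(Sx)_n=\langle x,S^*\varepsilon_n\rangle$, and $S^*\varepsilon_n=(S^*Y)u_n$ is a Riesz basis. Any $k\ge\max(\|S\|,\|S^{-1}\|)$ works.
\end{proof}

Thus $M$ is $\ell^1$-bounded if and only if some bounded invertible $S:H\to\ell^2$ maps $M$ to a bounded subset of $\ell^1$. For the union of an orthonormal basis with a Riesz basis this becomes a factorization problem.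

\begin{proposition}\label{prop:factor}
Identify $H$ with $\ell^2$ by means of an orthonormal basis $E$, so that $E=(\varepsilon_j)$, and let $T$ be bounded and invertible on $\ell^2$. Then $E\cup TE$ is $\ell^1$-bounded if and only if $T=A^{-1}B$, where $A$ and $B$ are bounded and invertible on $\ell^2$ and both map $\ell^1$ boundedly into $\ell^1$.
\end{proposition}

\begin{proof}
A bounded operator $A$ on $\ell^2$ maps $\ell^1$ boundedly into $\ell^1$ if and only if $C=\sup_j\|A\varepsilon_j\|_1<\infty$. Necessity holds because $\|\varepsilon_j\|_1=1$. For sufficiency, let $x\in\ell^1$; the series $\sum_jx_jA\varepsilon_j$ converges to $Ax$ in $\ell^2$ and converges absolutely in $\ell^1$, so $\|Ax\|_1\le C\|x\|_1$. By Lemma~\ref{lem:analysis}, $E\cup TE$ is $\ell^1$-bounded if and only if some bounded invertible $A$ has $\sup_j\|A\varepsilon_j\|_1<\infty$ and $\sup_j\|AT\varepsilon_j\|_1<\infty$, that is, $A$ and $B=AT$ are bounded on $\ell^1$.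
\end{proof}

Theorems~\ref{thm:main}, \ref{thm:near} and \ref{thm:generic} say that such a factorization fails for an explicit unitary $T$, for unitaries arbitrarily close to $I$ in norm, and for a generic unitary. The proposition does not require $A^{-1}$ to be bounded on $\ell^1$. If it did, the criterion would force $T$ to be bounded on $\ell^1$, and a counterexample would be immediate. The next example shows that the freedom in $A^{-1}$ is real.

\begin{example}\label{ex:haar}
Let $E_m$ be the standard basis of $\mathbb K^{2^m}$ and let $G_m$ be the Haar basis: the vector $g_0=2^{-m/2}(1,\dots,1)$ and, for each $1\le i\le m$ and each of the $2^{m-i}$ dyadic blocks $D\subseteq\{1,\dots,2^m\}$ of length $2^i$, the vector $g_D$ equal to $2^{-i/2}$ on the left half of $D$, to $-2^{-i/2}$ on the right half, and to $0$ elsewhere. These $1+\sum_i2^{m-i}=2^m$ unit vectors are orthogonal, since of any two with overlapping supports one is constant on the support of the other, whose entries sum to $0$. In the basis $E_m$ the vector $g_0$ has coefficient sum $2^{m/2}$. In the basis $G_m$ each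 $e\in E_m$ meets one block of each length, so its coefficient sum is $2^{-m/2}+\sum_{i=1}^m2^{-i/2}<2+\sqrt2$.

In $H=\bigoplus_m\mathbb K^{2^m}$ let $E$ consist of $E_m$ for odd $m$ and $G_m$ for even $m$, and let $F$ consist of $G_m$ for odd $m$ and $E_m$ for even $m$. The coefficient sums of $F$ in the basis $E$ are unbounded along odd $m$, and those of $E$ in the basis $F$ are unbounded along even $m$. Yet $E\cup F$ is $\ell^1$-bounded, with $\bigcup_mG_m$ as the Riesz basis.
\end{example}

So a counterexample must defeat all operators $S$ at once, and one spread-out vector per block does not suffice.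

\section{Counting by rows in dimension four}\label{sec:four}

Let $E=(e_j)$ be the standard basis of $\mathbb R^4$ and let $F=(f_j)$ be the columns of
\[
W_1=\frac12\begin{pmatrix}1&1&1&1\\1&-1&1&-1\\1&1&-1&-1\\1&-1&-1&1\end{pmatrix}.
\]
In the basis $E$ each $f_j$ has coefficient sum $2$, and in the basis $F$ each $e_j$ has coefficient sum $2$. How well can a third orthonormal basis $r_1,\dots,r_4$ do? Form the $4\times8$ array whose $n$-th row lists $\langle e_j,r_n\rangle$ and then $\langle f_j,r_n\rangle$ for $j\le4$. We want a lower bound for the largest $\ell^1$ norm of a column. No particular column need be large, since a vector of $E\cup F$ may be one of the $r_n$. Every row, however, is large. The $n$-th row consists of the vectors $r=r_n$ and $W_1r$. The entries of $W_1$ have modulus $\frac12$, so $\|W_1r\|_\infty\le\frac12\|r\|_1$ and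
\[
1=|W_1r|^2\le\|W_1r\|_\infty\|W_1r\|_1\le\tfrac12\|r\|_1\|W_1r\|_1 .
\]
Two positive numbers with product at least $2$ have sum at least $2\sqrt2$. The four rows therefore contribute at least $8\sqrt2$ to the total of the absolute values, and one of the eight columns has $\ell^1$ norm at least $\sqrt2$.

This bound is attained. If $r_1,\dots,r_4$ are the rows of $I\otimes Q$, the array is
\[
\frac1{\sqrt2}\left(\begin{array}{rrrr|rrrr}
1&1&0&0&1&0&1&0\\
1&-1&0&0&0&1&0&1\\
0&0&1&1&1&0&-1&0\\
0&0&1&-1&0&1&0&-1
\end{array}\right),
\]
and every column has $\ell^1$ norm $\sqrt2$. The third basis improves $2=\sqrt N$ to $\sqrt2=N^{1/4}$, and no orthonormal basis does better.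

In the real problem $\mathbb R^4$ is replaced by an $N$-dimensional subspace $V$ of $H$, and the $r_n$ by the projections of the $h_n$ to $V$. There are infinitely many of them, and they are neither orthogonal nor of unit length. The row estimate is homogeneous, so row $n$ contributes a multiple of $|r_n|$. What has to replace ``four rows of length one'' is the inequality $\sum_n|r_n|\ge N$.

\section{The finite-dimensional inequality}\label{sec:kappa}

Let $V$ be a Hilbert space of dimension $N<\infty$ with orthonormal bases $E=(e_j)_{j\le N}$ and $F=(f_j)_{j\le N}$. Call a linear map $S:V\to\ell^2$ \emph{admissible} if $|Sx|\ge|x|$ for all $x\in V$. Its \emph{rows} are the vectors $r_n\in V$ with $(Sx)_n=\langle x,r_n\rangle$. Define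
\begin{align*}
\kappa(E,F)&=\inf_{S\text{ admissible}}\ \max_{j\le N}\ \max\big(\|Se_j\|_1,\|Sf_j\|_1\big),\\
\gamma(E,F)&=\min_{x\in V,\ |x|=1}\Big(\sum_j|\langle x,e_j\rangle|+\sum_j|\langle x,f_j\rangle|\Big).
\end{align*}
The constant $\kappa$ is the best bound in \eqref{eq:def} for $E\cup F$ once the scale of $S$ is fixed by the lower bound; $\gamma$ is the smallest $\ell^1$ norm of a row of unit length in the array of Section~\ref{sec:four}.

\begin{lemma}\label{lem:rows}
The rows of an admissible map $S:V\to\ell^2$ satisfy $\sum_n|r_n|\ge N$.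
\end{lemma}

The direct computation $\sum_n|r_n|^2=\sum_j|Se_j|^2\ge N$ is not enough, because it allows a single row of length $\sqrt N$. For an isometry all rows have length at most $1$, and then $|r_n|\ge|r_n|^2$ closes the gap. So we shrink $S$ to an isometry.

\begin{proof}
The map $S$ is bounded since $\dim V<\infty$. The operator $T=S^*S$ on $V$ is self-adjoint with $\langle Tx,x\rangle=|Sx|^2\ge|x|^2$, so its eigenvalues are at least $1$, and $T^{-1/2}$ is self-adjoint of norm at most $1$. The map $Y=ST^{-1/2}$ is an isometry, because $Y^*Y=T^{-1/2}TT^{-1/2}=I$. From $(Yx)_n=\langle T^{-1/2}x,r_n\rangle=\langle x,T^{-1/2}r_n\rangle$ we see that its rows are $y_n=T^{-1/2}r_n$, so $|y_n|\le|r_n|$. Also $|y_n|^2=(Yy_n)_n\le|Yy_n|=|y_n|$, so $|y_n|\le1$. Therefore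
\[
\sum_n|r_n|\ge\sum_n|y_n|\ge\sum_n|y_n|^2=\sum_n\sum_{j}|\langle e_j,y_n\rangle|^2=\sum_j|Ye_j|^2=N.\qedhere
\]
\end{proof}

\begin{lemma}\label{lem:count}
$\kappa(E,F)\ge\frac12\gamma(E,F)$.
\end{lemma}

\begin{proof}
Let $S$ be admissible with rows $r_n$, and let $C=\max_j\max(\|Se_j\|_1,\|Sf_j\|_1)$. Summing first by columns and then by rows, and using Lemma~\ref{lem:rows},
\begin{align*}
2NC&\ge\sum_j\big(\|Se_j\|_1+\|Sf_j\|_1\big)=\sum_n\Big(\sum_j|\langle r_n,e_j\rangle|+\sum_j|\langle r_n,f_j\rangle|\Big)\\
&\ge\gamma(E,F)\sum_n|r_n|\ge\gamma(E,F)\,N.\qedhere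
\end{align*}
\end{proof}

The problem is now about single vectors: we need bases in which no unit vector has small $\ell^1$ norm twice. The simplest sufficient condition is that all inner products between the bases be small.

\begin{lemma}\label{lem:uncertainty}
If $|\langle e_j,f_l\rangle|\le\mu$ for all $j,l$, then $\gamma(E,F)\ge2\mu^{-1/2}$, and hence $\kappa(E,F)\ge\mu^{-1/2}$.
\end{lemma}

\begin{proof}
Let $|x|=1$, $\alpha=\sum_j|\langle x,e_j\rangle|$ and $\beta=\sum_l|\langle x,f_l\rangle|$. Expand the first entry of $\langle x,x\rangle$ in $E$ and the second in $F$: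
\[
1=\sum_{j,l}\langle x,e_j\rangle\langle e_j,f_l\rangle\langle f_l,x\rangle\le\mu\alpha\beta\le\mu\Big(\frac{\alpha+\beta}2\Big)^2 .
\]
So $\alpha+\beta\ge2\mu^{-1/2}$. The bound on $\kappa$ follows from Lemma~\ref{lem:count}.
\end{proof}

We use $\kappa$ in the following rescaled form. If $S:V\to\ell^2$ is linear and $|Sx|\ge c|x|$ on $V$ with $c>0$, then $c^{-1}S$ is admissible, so
\begin{equation}\label{eq:scaled}
\max_j\max\big(\|Se_j\|_1,\|Sf_j\|_1\big)\ge c\,\kappa(E,F).
\end{equation}

\begin{remark}\label{rem:lower}
The lower bound on $S$ is used only in Lemma~\ref{lem:rows}, and it is needed on all of $V$, not only on $E\cup F$. In the setting of Section~\ref{sec:four} the vector $r=(1,1,1,-1)$ satisfies $W_1r=r$, so the rank-one map $Sx=\langle x,r\rangle\varepsilon_1$ has $|Sx|=\|Sx\|_1=1<\sqrt2$ for all eight vectors $x\in E\cup F$. No upper bound on $S$ is used.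
\end{remark}

\section{Direct sums of Walsh blocks}\label{sec:sums}

One finite-dimensional block gives a finite constant. A Riesz basis of $H$ has the same lower bound on every subspace, so it suffices to place side by side blocks whose constants tend to infinity.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Write $H=\bigoplus_{m\ge1}V_m$ as an orthogonal sum with $\dim V_m=4^m$. Let $E_m$ be an orthonormal basis of $V_m$ and let $F_m$ be its image under the unitary of $V_m$ with matrix $W_m$ in $E_m$. Then $E=\bigcup_mE_m$ and $F=\bigcup_mF_m$ are orthonormal bases of $H$. The inner products between $E_m$ and $F_m$ are the entries $\pm2^{-m}$ of $W_m$, so $\kappa(E_m,F_m)\ge2^{m/2}$ by Lemma~\ref{lem:uncertainty}.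

Let $(h_n)$ and $a$ be as in the theorem and suppose that $C=\sup_{x\in E\cup F}\sum_n|\langle x,h_n\rangle|$ is finite. Fix $m$ and put $Sx=(\langle x,h_n\rangle)_n$ for $x\in V_m$. The hypothesis does not say that $Sx\in\ell^2$, but $Se\in\ell^1$ for $e\in E_m$, so by linearity $S$ maps $V_m$ into $\ell^1\subset\ell^2$. Since $|Sx|\ge\sqrt a\,|x|$, inequality \eqref{eq:scaled} gives $C\ge\sqrt a\,2^{m/2}$. This fails for large $m$, which proves the second statement. The first follows, because by Lemma~\ref{lem:analysis} a Riesz basis satisfies the hypothesis with $a=k^{-2}$.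
\end{proof}

For $U$ close to $I$ the inner products $\langle e,Ue\rangle$ are close to $1$, and Lemma~\ref{lem:uncertainty} gives nothing for the pair $E,UE$. The way around is linearity: if $U=\cos\varphi\,I+\sin\varphi\,J$, then $\ell^1$ bounds for $Se$ and $SUe$ give one for $SJe$, at the cost of a factor that depends on $\varphi$ and not on the block. For $U$ to be unitary the cross term $J+J^*$ in $U^*U$ must vanish. The matrix $W_m$ is symmetric, so we double the block to make it skew.

\begin{proof}[Proof of Theorem~\ref{thm:near}]
Split $E$ into finite sets $E_m$ with $2\cdot4^m$ elements, $m\ge1$, and let $V_m=\operatorname{span}E_m$. Let $J$ be the operator on $H=\bigoplus_mV_m$ that acts on $V_m$ with the matrix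
\[
\begin{pmatrix}0&-W_m\\W_m&0\end{pmatrix}
\]
in the basis $E_m$. Since $W_m$ is real and symmetric with $W_m^2=I$, we have $J^*=-J$ and $J^2=-I$, so $J$ is unitary. For $0<\varphi<\pi/2$ put $U=\cos\varphi\,I+\sin\varphi\,J$. Then $U^*=\cos\varphi\,I-\sin\varphi\,J$ and $U^*U=UU^*=\cos^2\varphi\,I-\sin^2\varphi\,J^2=I$. Moreover $(U-I)^*(U-I)=2I-U-U^*=(2-2\cos\varphi)I$, so $\|U-I\|=2\sin(\varphi/2)$, which is less than $\eta$ for small $\varphi$.

Suppose that $E\cup UE$ is $\ell^1$-bounded. By Lemma~\ref{lem:analysis} there are a linear $S:H\to\ell^2$ and constants $k,C$ with $|Sx|\ge k^{-1}|x|$ on $H$ and $\|Se\|_1,\|SUe\|_1\le C$ for $e\in E$. Then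
\[
\|SJe\|_1=\frac{\|SUe-\cos\varphi\,Se\|_1}{\sin\varphi}\le\frac{2C}{\sin\varphi},
\]
and $\|Se\|_1\le2C/\sin\varphi$ as well. The sets $E_m$ and $JE_m$ are orthonormal bases of $V_m$ with inner products $0$ or $\pm2^{-m}$. Lemma~\ref{lem:uncertainty} and \eqref{eq:scaled} give $2C/\sin\varphi\ge k^{-1}2^{m/2}$ for all $m$, a contradiction.
\end{proof}

\section{Generic unitaries}\label{sec:generic}

The strong operator topology (SOT) on $\mathcal U(H)$ has as a neighborhood base at $U_0$ the sets $\{U:|Ux_i-U_0x_i|<\rho,\ i\le p\}$ with $x_1,\dots,x_p\in H$ and $\rho>0$. With it $\mathcal U(H)$ is a Polish group, that is, a separable and completely metrizable topological group; for an orthonormal basis $(e_j)$ a complete metric is $\sum_j2^{-j}(|Ue_j-U'e_j|+|U^*e_j-U'^*e_j|)$. A set is \emph{nowhere dense} if every nonempty open set contains a nonempty open set disjoint from it, and \emph{meager} if it is a countable union of nowhere dense sets. By the Baire category theorem the complement of a meager subset of $\mathcal U(H)$ is dense; a property is \emph{generic} if it fails only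 on a meager set.

An SOT-open set constrains finitely many vectors, so inside it we can find a unitary $U_1$ that acts as a large Walsh block on basis vectors further out. The difficulty is that the obstruction must persist in a neighborhood of $U_1$. If $f_j=Ue_j$ is close to $g_j=U_1e_j$, then $Sf_j-Sg_j$ is small in $\ell^2$ but need not even lie in $\ell^1$. On finitely many coordinates the two norms are comparable, and the next lemma shows that a controlled number of coordinates carries half of the lower bound.

\begin{lemma}\label{lem:stable}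
Let $V\subset H$ be a subspace of dimension $N$ with orthonormal bases $E_V=(e_j)$ and $G_V=(g_j)$. Let $k\ge1$, let $S:H\to\ell^2$ be linear with $k^{-1}|x|\le|Sx|\le k|x|$ on $H$, and let $f_1,\dots,f_N\in H$ satisfy $|f_j-g_j|\le1/(2Nk^2)$. If $\|Se_j\|_1\le k$ and $\|Sf_j\|_1\le k$ for all $j$, then $\kappa(E_V,G_V)<3k^2$.
\end{lemma}

\begin{proof}
Put $\alpha_n=\sum_j|(Se_j)_n|$, so that $\sum_n\alpha_n=\sum_j\|Se_j\|_1\le Nk$. Let $\tau=1/(2Nk^3)$ and $\Lambda=\{n:\alpha_n\ge\tau\}$. Then $\#\Lambda\le Nk/\tau=2N^2k^4$. Let $P:\ell^2\to\ell^2$ keep the coordinates in $\Lambda$ and replace the others by $0$. For $x=\sum_jx_je_j\in V$ we have $|(Sx)_n|\le\alpha_n\max_j|x_j|\le\alpha_n|x|$, hence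
\[
|Sx|^2-|PSx|^2\le|x|^2\sum_{n\notin\Lambda}\alpha_n^2\le|x|^2\,\tau Nk=\frac{|x|^2}{2k^2}.
\]
With $|Sx|^2\ge|x|^2/k^2$ this gives $|PSx|\ge|x|/(\sqrt2\,k)$ on $V$. By the Cauchy--Schwarz inequality on $\Lambda$ and the upper bound for $S$,
\[
\|PSg_j\|_1\le\|Sf_j\|_1+\sqrt{\#\Lambda}\;|S(g_j-f_j)|\le k+\sqrt2\,Nk^2\cdot\frac{k}{2Nk^2}\le2k .
\]
Also $\|PSe_j\|_1\le k$. Inequality \eqref{eq:scaled} for $PS|_V$ gives $\kappa(E_V,G_V)\le2\sqrt2\,k^2<3k^2$.
\end{proof}

This is the one place where an upper bound on $S$ enters.

\begin{proof}[Proof of Theorem~\ref{thm:generic}]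
Let $E=(e_j)_{j\in\mathbb N}$. For $k\in\mathbb N$ let $\mathcal G_k$ be the set of $U\in\mathcal U(H)$ for which some linear $S:H\to\ell^2$ satisfies $k^{-1}|x|\le|Sx|\le k|x|$ on $H$ and $\|Se_j\|_1,\|SUe_j\|_1\le k$ for all $j$. By Lemma~\ref{lem:analysis}, every $U$ such that $E\cup UE$ is $\ell^1$-bounded lies in some $\mathcal G_k$. It suffices to show that each $\mathcal G_k$ is nowhere dense. Let $O$ be a nonempty open set and $U_0\in O$.

\emph{Reduction to basis vectors.} The set $O$ contains $\{U:|Ux_i-U_0x_i|<\rho',\ i\le p\}$ for some $x_i$ and $\rho'$. Choose $m$ and $z_i=\sum_{l\le m}c_{il}e_l$ with $|x_i-z_i|<\rho'/3$. For every unitary $U$,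
\[
|Ux_i-U_0x_i|\le2|x_i-z_i|+\sum_{l\le m}|c_{il}|\,|Ue_l-U_0e_l| .
\]
Hence $O\supseteq\{U:|Ue_l-U_0e_l|<\rho,\ l\le m\}$ if $\rho\sum_l|c_{il}|<\rho'/3$ for all $i$.

\emph{A Walsh block inside $O$.} To leave room for the block, we move $U_0e_1,\dots,U_0e_m$ into the span of finitely many basis vectors. Their projections to $\operatorname{span}(e_1,\dots,e_q)$ converge to them as $q\to\infty$. The Gram--Schmidt process is continuous at linearly independent $m$-tuples and fixes orthonormal ones. So for some $q\ge m$ it turns the projections into orthonormal vectors $y_1,\dots,y_m\in\operatorname{span}(e_1,\dots,e_q)$ with $|y_l-U_0e_l|<\rho$. Choose $s$ with $2^{s/2}\ge3k^2$, put $N=4^s$ and $L=\{q+1,\dots,q+N\}$, and let $(g_j)_{j\in L}$ be the image of $(e_j)_{j\in L}$ under the unitary of $V=\operatorname{span}(e_j)_{j\in L}$ with matrix $W_s$. The vectors $y_l$ are orthogonal to $V$, so $e_l\mapsto y_l$ $(l\le m)$, $e_j\mapsto g_j$ $(j\in L)$ defines an isometry between two finite-dimensional subspaces. Their orthogonal complements are both separable and infinite-dimensional, so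 it extends to some $U_1\in\mathcal U(H)$, and $U_1\in O$.

\emph{A neighborhood that misses $\mathcal G_k$.} The set
\[
O'=\{U\in O:\ |Ue_j-g_j|<1/(2Nk^2)\ \text{ for } j\in L\}
\]
is open and contains $U_1$. If some $U\in O'$ belonged to $\mathcal G_k$, Lemma~\ref{lem:stable} with $f_j=Ue_j$ would give $\kappa\big((e_j)_{j\in L},(g_j)_{j\in L}\big)<3k^2$, whereas Lemma~\ref{lem:uncertainty} with $\mu=2^{-s}$ shows that this constant is at least $2^{s/2}\ge3k^2$. So $O'\cap\mathcal G_k=\emptyset$.
\end{proof}

\section{The size of $\kappa$}\label{sec:size}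

Since $\sum_l|\langle e_j,f_l\rangle|^2=1$, the number $\mu$ in Lemma~\ref{lem:uncertainty} is at least $N^{-1/2}$, and that lemma never gives more than $N^{1/4}$. This is the true value for the blocks in the proof of Theorem~\ref{thm:main}, but not the worst case.

\begin{theorem}\label{thm:size}
Let $V$ have dimension $N$.
\begin{enumerate}
\item[(a)] Let $N=d^2$ and let $Z$ be a $d\times d$ unitary matrix with all entries of modulus $d^{-1/2}$, for example the Fourier matrix $(d^{-1/2}\mathrm e^{2\pi ijl/d})_{j,l}$ or, for real scalars and $d=2^m$, the matrix $Q^{\otimes m}$. If $F$ is the image of $E$ under the operator with matrix $Z\otimes Z$ in $E$, then $\kappa(E,F)=N^{1/4}$. The infimum is attained by a unitary map $S$ of $V$ onto $\mathbb K^N=\operatorname{span}(\varepsilon_1,\dots,\varepsilon_N)$.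
\item[(b)] For all orthonormal bases $E,F$ of $V$ we have $\kappa(E,F)\le\sqrt N$. For every $N$ there exist $E,F$ with $\kappa(E,F)\ge\sqrt N/150$. So the worst case is of exact order $\sqrt N$.
\end{enumerate}
\end{theorem}

\begin{proof}[Proof of \textup{(a)}]
The entries of $Z\otimes Z$ have modulus $d^{-1}=N^{-1/2}$, so $\kappa\ge N^{1/4}$ by Lemma~\ref{lem:uncertainty}. For the reverse inequality we stop halfway between the bases, as in Section~\ref{sec:four}. In coordinates with respect to $E$ let $S=I\otimes Z^*$, a unitary matrix. The vectors $Se_j$ are the columns of $I\otimes Z^*$, and the vectors $Sf_j$ are the columns of $(I\otimes Z^*)(Z\otimes Z)=Z\otimes I$. Each of these columns has $d$ nonzero entries of modulus $d^{-1/2}$, hence $\ell^1$ norm $\sqrt d=N^{1/4}$.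
\end{proof}

For the lower bound in (b) we must estimate $\gamma$ without Lemma~\ref{lem:uncertainty}. Every $x\in\mathbb R^N$ has $\|x\|_1\le\sqrt N|x|$. The next lemma, which is Kashin's phenomenon, provides a rotation $U$ such that for every $x$ one of $x$ and $Ux$ attains this bound up to a constant.

\begin{lemma}\label{lem:kashin}
Let $\delta=1/52$. For every $N$ there is $U\in O(N)$ with
\[
\max(\|x\|_1,\|Ux\|_1)>\delta\sqrt N\,|x|\qquad(0\ne x\in\mathbb R^N).
\]
\end{lemma}

The plan is to choose $U$ at random. For a fixed unit vector $x_0$ the event $\|Ux_0\|_1\le2\delta\sqrt N$ has probability at most $(2\mathrm e\delta)^N$, and we take a union bound over a $\delta$-net. For a net of the whole sphere the volume count below gives only $(1+2/\delta)^N$ points, and $(1+2/\delta)\cdot2\mathrm e\delta>1$. But only vectors with small $\ell^1$ norm need a net, and for them the count is $(3\mathrm e)^N$, with a base independent of $\delta$.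

\begin{proof}
Let $B_1$ and $B_2$ be the closed unit balls of $\|\cdot\|_1$ and $|\cdot|$ in $\mathbb R^N$, and for $t>0$ let $\Theta_t=\{x\in S^{N-1}:\|x\|_1\le t\sqrt N\}$.

\emph{Volume ratio.} The ball $B_1$ is the union of $2^N$ simplices of volume $1/N!$, and $B_2$ contains the cube $N^{-1/2}[-1,1]^N$. Since $N^N/N!$ is one term of the series for $\mathrm e^N$,
\begin{equation}\label{eq:vr}
\frac{\operatorname{vol}(\sqrt NB_1)}{\operatorname{vol}(B_2)}\le\frac{(2\sqrt N)^N}{N!}\Big(\frac{\sqrt N}2\Big)^N=\frac{N^N}{N!}\le\mathrm e^N .
\end{equation}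

\emph{The net.} Let $\mathcal N\subseteq\Theta_\delta$ be a set whose points have mutual distances at least $\delta$. The balls $x+\frac\delta2B_2$, $x\in\mathcal N$, have disjoint interiors, and since $B_2\subseteq\sqrt NB_1$ they lie in $\delta\sqrt NB_1+\frac\delta2\sqrt NB_1=\frac32\delta\sqrt NB_1$. Comparing volumes and using \eqref{eq:vr} gives $\#\mathcal N\le(3\mathrm e)^N$. Choose $\mathcal N$ of maximal cardinality. Then every point of $\Theta_\delta$ is at distance less than $\delta$ from a point of $\mathcal N$, since otherwise it could be added.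

\emph{One point.} Let $U$ be distributed according to the Haar probability measure of $O(N)$, which is invariant under left multiplication. For fixed $x_0\in S^{N-1}$ the distribution of $Ux_0$ is then a rotation-invariant probability measure on $S^{N-1}$. There is only one such measure, and it is given by $\sigma(\Theta)=\operatorname{vol}\{t\theta:0\le t\le1,\ \theta\in\Theta\}/\operatorname{vol}(B_2)$. For $\Theta=\Theta_{2\delta}$ the set in the numerator lies in $2\delta\sqrt NB_1$, so \eqref{eq:vr} gives
\[
\mathbb P\big(\|Ux_0\|_1\le2\delta\sqrt N\big)=\sigma(\Theta_{2\delta})\le(2\mathrm e\delta)^N .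
\]

\emph{All points.} The probability that $\|Ux_0\|_1\le2\delta\sqrt N$ for some $x_0\in\mathcal N$ is at most $(6\mathrm e^2\delta)^N$, which is less than $1$ because $6\mathrm e^2<45<52$. Fix $U$ with $\|Ux_0\|_1>2\delta\sqrt N$ for all $x_0\in\mathcal N$. Suppose that a unit vector $x$ has $\|x\|_1\le\delta\sqrt N$ and $\|Ux\|_1\le\delta\sqrt N$. Then $x\in\Theta_\delta$, so there is $x_0\in\mathcal N$ with $|x-x_0|<\delta$, and
\[
\|Ux_0\|_1\le\|Ux\|_1+\sqrt N\,|U(x_0-x)|\le2\delta\sqrt N ,
\]
a contradiction. The lemma follows by homogeneity.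
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:size}\,\textup{(b)}]
The map $Sx=(\langle x,e_1\rangle,\dots,\langle x,e_N\rangle,0,\dots)$ is an isometry with $\|Se_j\|_1=1$ and $\|Sf_j\|_1\le\sqrt N\,|Sf_j|=\sqrt N$. This is the upper bound.

For the lower bound take $U=(u_{jl})$ and $\delta$ from Lemma~\ref{lem:kashin}, let $E$ be any orthonormal basis of $V$, and put $f_j=\sum_lu_{jl}e_l$. Identify $x\in V$ with its coordinate vector in $E$. Since $U$ is real, $\langle x,f_j\rangle=\sum_lu_{jl}x_l=(Ux)_j$, so $\gamma(E,F)$ is the minimum of $\|x\|_1+\|Ux\|_1$ over unit vectors $x\in\mathbb K^N$. Write $x=v+iw$ with $v,w\in\mathbb R^N$, where $w=0$ if $\mathbb K=\mathbb R$. Then $Ux=Uv+iUw$ with $Uv$ and $Uw$ real, so $\|x\|_1\ge\|v\|_1$ and $\|Ux\|_1\ge\|Uv\|_1$, and the same holds with $w$ in place of $v$. Lemma~\ref{lem:kashin} applied to the longer of $v$ and $w$ gives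
\[
\|x\|_1+\|Ux\|_1\ge\delta\sqrt N\max(|v|,|w|)\ge\delta\sqrt{N/2}\;|x|,
\]
because $|x|^2=|v|^2+|w|^2$. By Lemma~\ref{lem:count}, $\kappa(E,F)\ge\sqrt N/(104\sqrt2)\ge\sqrt N/150$, as $(104\sqrt2)^2=21632<150^2$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{HY} Christopher Heil and Pu-Ting Yu, \emph{$\ell^1$-Bounded Sets}, arXiv:2307.05536 (2023).
\end{thebibliography}
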